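\title{Linearized randomized query complexity is at least quantum query complexity}

\begin{abstract}
The linearized randomized query complexity $\mathrm{LR}(f)$ of a partial Boolean function $f$ is the minimum, over randomized decision trees, of the largest ratio of expected cost to bias on an input. We prove that $\mathrm{LR}(f)$ is at least the general adversary bound $\mathrm{Adv}^{\pm}(f)$, with constant exactly $1$, and hence that $\mathrm{LR}(f)=\Omega(\mathrm{Q}(f))$, where $\mathrm{Q}$ is bounded-error quantum query complexity. This answers a question of Ben-David, Blais, G\"o\"os and Maystre. The proof turns a randomized tree into a solution of the dual adversary program by an entrywise product with a Cauchy kernel. The constant $1$ is attained by parity, and the reverse inequality $\mathrm{LR}=O(\mathrm{Q})$ fails for OR. The same method shows that a quantum analog of $\mathrm{LR}$ equals $\mathrm{Q}$ up to constant factors.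
\end{abstract}

\section{The question and the answer}\label{sec:intro}

Let $f\colon \mathrm{Dom}(f)\to\{0,1\}$ with $\emptyset\neq\mathrm{Dom}(f)\subseteq\{0,1\}^n$ be a partial Boolean function.

\paragraph{Randomized algorithms.}
A \emph{decision tree} $D$ is a rooted binary tree whose internal nodes carry indices in $\{1,\dots,n\}$ and whose leaves carry labels in $\{0,1\}$. On input $x$ it starts at the root; at a node with index $j$ it queries $x_j$ and moves to the child named by the answer; its output $D(x)$ is the label of the leaf it reaches. A \emph{randomized algorithm} $R$ is a probability distribution $\mu$ on decision trees. For $x\in\mathrm{Dom}(f)$, let $\mathrm{cost}(R,x)$ be the expected number of queries on $x$, and let $\mathrm{bias}_f(R,x)=1-2\Pr[R(x)\neq f(x)]$. The \emph{linearized randomized query complexity} of $f$ is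
\[
\mathrm{LR}(f)=\min_{R}\ \max_{x\in\mathrm{Dom}(f)}\ \frac{\mathrm{cost}(R,x)}{\mathrm{bias}_f(R,x)},
\]
where the fraction is $+\infty$ when $\mathrm{bias}_f(R,x)\le 0$. We call the inner maximum the \emph{ratio} of $R$. A query that repeats an earlier one on the same path can be pruned without changing any output or increasing any cost, so we assume that no tree repeats a query on a path. Then every tree has depth at most $n$ and $\mu$ is a distribution on a finite set. Querying all bits gives $\mathrm{LR}(f)\le n$.

\paragraph{Quantum algorithms.}
The state space is a query register with basis $|0\rangle,|1\rangle,\dots,|n\rangle$, tensored with a finite-dimensional workspace that contains a designated output qubit. Put $x_0=0$. The oracle acts by $O_x|j\rangle=(-1)^{x_j}|j\rangle$ on the query register and as the identity on the workspace; thus $j=0$ is a null query. A $T$-query algorithm $U$ is a sequence of unitaries $V_0,\dots,V_T$ independent of $x$. It prepares $U_x|0\rangle$, where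
\[
U_x=V_TO_xV_{T-1}\cdots V_1O_xV_0
\]
and $|0\rangle$ is a fixed initial state, and it measures the output qubit. Its bias $\mathrm{bias}_f(U,x)$ is defined as for randomized algorithms, and $\mathrm{Q}(f)$ is the least $T$ for which some $T$-query algorithm errs with probability at most $1/3$ on every $x\in\mathrm{Dom}(f)$. (The oracle $|j,a\rangle\mapsto|j,a\oplus x_j\rangle$ gives the same $\mathrm{Q}$: conjugated by a Hadamard gate on $a$ it becomes $|j,a\rangle\mapsto(-1)^{ax_j}|j,a\rangle$, which is $O_x$ applied to the index $aj$.)

\medskip
The following problem is posed in \cite{BBGM}.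

\medskip\noindent
\textbf{Question.} Is there an absolute constant $c>0$ such that $\mathrm{LR}(f)\ge c\,\mathrm{Q}(f)$ for every partial Boolean function $f$?

\paragraph{What the ratio measures.}
Run an algorithm with probability $\varepsilon$ and otherwise output a fair coin. This \emph{dilution} multiplies cost and bias by $\varepsilon$ on every input, so it leaves the ratio unchanged: $\mathrm{LR}$ is the price of one unit of bias. Raising a bias $\gamma$ to a constant by majority vote takes $O(\gamma^{-2})$ repetitions, whereas $\mathrm{LR}$ charges only $\gamma^{-1}$. For example, let $f$ be majority restricted to strings with at most $n/2-k$ or at least $n/2+k$ ones, $k>0$. Querying a uniformly random bit and repeating it has cost $1$ and bias at least $2k/n$, so $\mathrm{LR}(f)\le n/(2k)$, while majority vote over such samples uses $O((n/k)^2)$ queries. Both $\mathrm{LR}(f)/3$ and $\mathrm{Q}(f)$ are at most the worst-case bounded-error randomized query complexity of $f$: error $1/3$ is bias $1/3$, and a quantum algorithm can run a random tree coherently (Section~\ref{sec:quantum}). The question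 asks how these two lower bounds compare.

\paragraph{Which answer to expect.}
Quantum algorithms do amplify bias at linear cost. Suppose a $T$-query algorithm has the same small bias $\gamma$ on every input. Write $U_x|0\rangle=\cos\theta\,\psi_0+\sin\theta\,\psi_1$ with $0\le\theta\le\pi/2$, where $\psi_i$ is a unit vector with output qubit $i$; then $\cos2\theta=(-1)^{f(x)}\gamma$. Let $Z$ be the operator that multiplies by $-1$ when the output qubit is $1$. In the plane of $\psi_0,\psi_1$, the reflections $Z$ and $U_x(2|0\rangle\langle0|-I)U_x^\dagger$ compose to a rotation by $2\theta=\pi/2-(-1)^{f(x)}\arcsin\gamma$. Four such rotations move the state, which starts near the angle $\pi/4$, by $4\arcsin\gamma$ toward $\psi_{f(x)}$; so $O(1/\gamma)$ rotations, or $O(T/\gamma)$ queries, bring it close to $\psi_{f(x)}$. This suggests the answer yes. It does not prove it: the argument pays the worst-case number of queries and needs one bias for all inputs, while $\mathrm{LR}$ pays the expected cost and compares it with the bias input by input. The algorithm that queries all bits, diluted by $\varepsilon$,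 has ratio $n$, but its depth divided by its bias is $n/\varepsilon$.

We therefore do not amplify the algorithm, but pass through the general (negative-weight) adversary bound $\mathrm{Adv}^\pm(f)$, recalled in Section~\ref{sec:adv}, which satisfies $\mathrm{Q}(f)\le C\,\mathrm{Adv}^\pm(f)$ for a universal constant $C$.

\begin{theorem}\label{thm:main}
For every partial Boolean function $f$, $\ \mathrm{Adv}^\pm(f)\le\mathrm{LR}(f)$. Hence $\mathrm{LR}(f)\ge\frac1C\,\mathrm{Q}(f)$ with $C$ universal.
\end{theorem}

So the answer is yes. Section~\ref{sec:maj} works the proof by hand for majority on three bits, and Section~\ref{sec:proof} gives it in general, with an asymmetric refinement. Section~\ref{sec:sharp} shows that the constant $1$ is optimal and that the reverse inequality $\mathrm{LR}=O(\mathrm{Q})$ is false. Section~\ref{sec:quantum} defines a quantum analog $\mathrm{LQ}$ of $\mathrm{LR}$ and places it between $\mathrm{Adv}^\pm$ and $\mathrm{LR}$, with $\mathrm{LQ}=\Theta(\mathrm{Q})$.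

If $f$ is constant on its domain, then $\mathrm{LR}(f)=\mathrm{Q}(f)=\mathrm{Adv}^\pm(f)=0$. \emph{From now on $f$ is non-constant.}

\begin{remark}\label{rem:min}
The minimum defining $\mathrm{LR}(f)$ exists. Let $R$ have finite ratio, let $p_0,p_1$ be the probabilities of the two trees that output $0$ and $1$ without a query, and let $p=1-p_0-p_1$. Positive bias on inputs of both values forces $|p_0-p_1|<p$. Removing mass $\min(p_0,p_1)$ from each of the two trees and renormalizing undoes a dilution, and the result makes a query with probability $p/(p+|p_0-p_1|)>1/2$. So it suffices to minimize over the compact set of $\mu$ with $\frac12\le\mathrm{cost}(R,x)\le n\,\mathrm{bias}_f(R,x)$ for all $x$, on which the ratio is continuous.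
\end{remark}

\section{The dual adversary program}\label{sec:adv}

For $1\le j\le n$ let $\Delta_j$ be the $0/1$ matrix indexed by $\mathrm{Dom}(f)$ with $\Delta_j[x,y]=1$ exactly when $x_j\ne y_j$, and let $\circ$ denote the entrywise product. The general adversary bound $\mathrm{Adv}^\pm(f)$ is the maximum of the spectral norm $\|\Gamma\|$ over real symmetric matrices $\Gamma$ with $\Gamma[x,y]=0$ whenever $f(x)=f(y)$ and $\|\Gamma\circ\Delta_j\|\le1$ for all $j$. We want upper bounds on $\mathrm{Adv}^\pm(f)$, so we use only the dual form. Let $A(f)$ be the value of the program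
\begin{equation}\label{eq:dual}
\min\ \max_{x\in\mathrm{Dom}(f)}\ \sum_{j=1}^n\|v_{x,j}\|^2
\quad\text{subject to}\quad
\sum_{j:\,x_j\ne y_j}\langle v_{x,j},v_{y,j}\rangle=1\ \text{ whenever } f(x)\ne f(y),
\end{equation}
over vectors $v_{x,j}$ in a real Hilbert space. The space may be infinite-dimensional, since finitely many vectors span a finite-dimensional subspace. The program depends only on the $n$ positive semidefinite Gram matrices $(\langle v_{x,j},v_{y,j}\rangle)_{x,y}$; it is the semidefinite dual of the maximization above, and $A(f)=\mathrm{Adv}^\pm(f)$ (Reichardt). The one further external result we use is the following.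

\begin{theorem}[\cite{Rei,LMRSS}]\label{thm:fact}
There is a universal constant $C$ with $\mathrm{Q}(f)\le C\,A(f)$ for all non-constant partial Boolean functions $f$.
\end{theorem}

The formulation in \cite{LMRSS} has two families $u,u'$ with $\sum_{j:x_j\ne y_j}\langle u_{x,j},u'_{y,j}\rangle=1-\delta_{f(x),f(y)}$ for \emph{all} $x,y$. A solution of \eqref{eq:dual} gives such families with the same norms: with $e_0,e_1$ orthonormal, take $u_{x,j}=v_{x,j}\otimes e_{f(x)}$ and $u'_{y,j}=v_{y,j}\otimes e_{1-f(y)}$. Here and below we use the rule $\langle a\otimes g,a'\otimes g'\rangle=\langle a,a'\rangle\langle g,g'\rangle$.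

One may read $\|v_{x,j}\|^2$ as the weight that input $x$ puts on position $j$. The objective is the largest total weight, and the constraints say that two inputs with different values overlap by exactly $1$ on the positions where they differ.

\begin{example}\label{ex:or}
For $\mathrm{OR}_n$ the only $0$-input is $0^n$, and scalars suffice. Let $v_{0^n,j}=n^{-1/4}$, and for $y$ with $|y|\ge1$ ones let $v_{y,j}=n^{1/4}y_j/|y|$. The constraint for $(0^n,y)$ is a sum of $|y|$ terms $1/|y|$. The total weights are $\sqrt n$ and $\sqrt n/|y|$, so $A(\mathrm{OR}_n)\le\sqrt n$.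
\end{example}

\section{Majority on three bits}\label{sec:maj}

Let $f$ be majority on $\{0,1\}^3$, and let $R$ query a uniformly random index $j$ and output $x_j$. The cost is $1$ on every input. Let $s(x)=\frac13\sum_j(-1)^{x_j}$ be the expected value of $(-1)^{R(x)}$; it equals $1,\frac13,-\frac13,-1$ on inputs with $0,1,2,3$ ones. The bias is $b(x)=|s(x)|$, so the ratio of $R$ is $3$. We build from $R$ a solution of \eqref{eq:dual} in which input $x$ has total weight $1/b(x)$. The resulting bound $A(f)\le3$ is not the point; what matters is that each value of $f$ is taken on inputs with two different biases.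

\emph{First step: a sum over differing positions.} For $f(x)=0$ and $f(y)=1$, positions with $x_j=y_j$ cancel in $s(x)-s(y)$, so
\[
b(x)+b(y)=s(x)-s(y)=\sum_{j:\,x_j\ne y_j}\tfrac23(-1)^{x_j}.
\]
For instance, $x=100$ and $y=011$ give $-\frac23+\frac23+\frac23=\frac13+\frac13$. The scalars $a_{x,j}=\sqrt{2/3}\,(-1)^{x_j}$ for $f(x)=0$ and $a_{y,j}=\sqrt{2/3}$ for $f(y)=1$ have total weight $2$ on each input and satisfy the constraints of \eqref{eq:dual} with right-hand side $b(x)+b(y)$ in place of $1$.

\emph{Second step: division.} The natural attempt is to divide $a_{x,j}$ by $\sqrt{2b(x)}$. The total weight becomes $1/b(x)$, as desired, but the constraint for $(x,y)$ takes the value $(b(x)+b(y))/(2\sqrt{b(x)b(y)})$. This is at least $1$, with equality only if $b(x)=b(y)$; for $x=000$, $y=011$ it is $2/\sqrt3$. Theorem~\ref{thm:fact} concerns the program with equality constraints, so this is not enough. No other scalar factors $\alpha(x)$ work either. They would satisfy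
\[
\alpha(000)\alpha(111)=\tfrac12,\quad \alpha(100)\alpha(011)=\tfrac32,\quad \alpha(000)\alpha(011)=\alpha(100)\alpha(111)=\tfrac34,
\]
and the product of all four factors would be both $\frac34$ and $\frac9{16}$.

The way out is to let the factors be vectors. The numbers $1/(\beta+\beta')$ for $\beta,\beta'\in\{1,\frac13\}$ form the matrix $\left(\begin{smallmatrix}1/2&3/4\\ 3/4&3/2\end{smallmatrix}\right)$, which has determinant $\frac3{16}>0$ and is the Gram matrix of
\[
g=\Bigl(\tfrac1{\sqrt2},\,0\Bigr),\qquad g'=\Bigl(\tfrac{3\sqrt2}4,\,\sqrt{\tfrac38}\Bigr).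
\]
Let $g_x=g$ if $b(x)=1$ and $g_x=g'$ if $b(x)=\frac13$, and put $v_{x,j}=a_{x,j}\,g_x\in\mathbb R^2$. Each constraint is multiplied by $\langle g_x,g_y\rangle=1/(b(x)+b(y))$ and becomes an equality with right-hand side $1$. The total weight of $x$ is $2\|g_x\|^2=1/b(x)$, the same as in the failed attempt.

The general proof needs the first step for trees of any depth and the second step for any set of positive biases.

\section{Proof of the main theorem}\label{sec:proof}

Fix a randomized algorithm $R$ with distribution $\mu$, and write $c(x)=\mathrm{cost}(R,x)$ and $b(x)=\mathrm{bias}_f(R,x)$. For a tree $D$ let $\sigma_D(x)=(-1)^{D(x)}$, let $P_D(x)$ be the set of internal nodes of $D$ visited on $x$, and let $j(w)$ be the index queried at node $w$. Put $s(x)=\mathbb E_{D\sim\mu}\,\sigma_D(x)$. Since $(-1)^{D(x)+f(x)}$ is $-1$ when $D$ errs and $1$ otherwise, $b(x)=(-1)^{f(x)}s(x)$. Therefore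
\begin{equation}\label{eq:sdiff}
f(x)=0,\ f(y)=1\quad\Longrightarrow\quad s(x)-s(y)=b(x)+b(y).
\end{equation}

\subsection{Factorizing the sum of two biases}

A tree distinguishes $x$ from $y$ only at a node that both inputs visit and answer differently. This suggests vectors with one coordinate per node, supported on the nodes that $x$ visits. With entries $\sqrt{\mu(D)}$, the sum in \eqref{eq:dual} would be the probability that $x$ and $y$ reach different leaves, a number over whose dependence on the pair we have no control. Weighting the node by $\sigma_D(x)-\sigma_D(y)$ replaces this number by $s(x)-s(y)$, which by \eqref{eq:sdiff} depends on the two biases only.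

\begin{lemma}\label{lem:factor}
There are vectors $a_{x,j}$ in a Euclidean space such that
\begin{align}
\sum_{j:\,x_j\ne y_j}\langle a_{x,j},a_{y,j}\rangle&=b(x)+b(y)&&\text{whenever } f(x)=0,\ f(y)=1,\label{eq:factor}\\
\sum_{j=1}^n\|a_{x,j}\|^2&=2c(x)&&\text{for all } x\in\mathrm{Dom}(f).\label{eq:norm}
\end{align}
\end{lemma}

\begin{proof}
For every tree $D$ and all $x,y$,
\begin{equation}\label{eq:branch}
\sigma_D(x)-\sigma_D(y)=\sum_{\substack{w\in P_D(x)\cap P_D(y)\\ x_{j(w)}\ne y_{j(w)}}}\bigl(\sigma_D(x)-\sigma_D(y)\bigr).
\end{equation}
If $x$ and $y$ reach the same leaf, they give the same answer at every node of their common path, so the sum is empty, and the left side is $0$. Otherwise the two paths agree from the root down to a first node $w$ where the answers differ, and below $w$ they lie in disjoint subtrees; so the sum has exactly one term.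

In Section~\ref{sec:maj} the answer at $w$ determined both outputs. In a deeper tree it does not, and the weight $\sigma_D(x)-\sigma_D(y)$ must be written as an inner product of a vector depending only on $x$ with a vector depending only on $y$. Two dimensions suffice:
\[
\bigl\langle(\sigma_D(x),1),\,(1,-\sigma_D(y))\bigr\rangle=\sigma_D(x)-\sigma_D(y).
\]
The two sides have different forms, which is allowed because \eqref{eq:factor} always pairs a $0$-input with a $1$-input and imposes nothing on pairs with equal values. Define $a_{x,j}$ to have one block in $\mathbb R^2$ for each pair $(D,w)$ with $w$ an internal node of $D$ and $j(w)=j$: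
\[
a_{x,j}=\bigoplus_{(D,w):\,j(w)=j}\sqrt{\mu(D)}\;\mathbf 1[w\in P_D(x)]\cdot
\begin{cases}(\sigma_D(x),\,1)&\text{if } f(x)=0,\\ (1,\,-\sigma_D(x))&\text{if } f(x)=1.\end{cases}
\]
For $f(x)=0$ and $f(y)=1$, the block $(D,w)$ contributes $\mu(D)(\sigma_D(x)-\sigma_D(y))$ to $\langle a_{x,j},a_{y,j}\rangle$ if $w\in P_D(x)\cap P_D(y)$, and $0$ otherwise. Summing over $j$ with $x_j\ne y_j$ gives the average over $D\sim\mu$ of the right side of \eqref{eq:branch}. This average is $s(x)-s(y)$, and \eqref{eq:sdiff} gives \eqref{eq:factor}. Each visited node contributes a block of squared norm $2\mu(D)$, so $\sum_j\|a_{x,j}\|^2=\mathbb E_D[2|P_D(x)|]=2c(x)$.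
\end{proof}

\subsection{Dividing by the sum of two biases}

We need vectors $g_x$ with $\langle g_x,g_y\rangle=1/(b(x)+b(y))$, that is, a Gram representation of the Cauchy kernel $1/(\beta+\beta')$ on $(0,\infty)$. The exponential turns the sum $\beta+\beta'$ into a product, and integration produces the reciprocal: $1/(\beta+\beta')=\int_0^\infty e^{-\beta t}e^{-\beta't}\,dt$. The lemma is stated for arbitrary $a_{x,j}$ because it is used again in Section~\ref{sec:quantum}.

\begin{lemma}\label{lem:divide}
Let $b\colon\mathrm{Dom}(f)\to(0,\infty)$ be any function, and let $a_{x,j}$ be vectors in a real Hilbert space satisfying \eqref{eq:factor}. Then there is a feasible solution $(v_{x,j})$ of \eqref{eq:dual} with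
\[
\sum_{j=1}^n\|v_{x,j}\|^2=\frac1{2b(x)}\sum_{j=1}^n\|a_{x,j}\|^2\qquad\text{for all } x\in\mathrm{Dom}(f).
\]
\end{lemma}

\begin{proof}
Let $g_x(t)=e^{-b(x)t}$. Since $b(x)>0$, the function $g_x$ lies in $L^2(0,\infty)$, and
\[
\langle g_x,g_y\rangle=\int_0^\infty e^{-(b(x)+b(y))t}\,dt=\frac1{b(x)+b(y)},\qquad\|g_x\|^2=\frac1{2b(x)}.
\]
Put $v_{x,j}=a_{x,j}\otimes g_x$; on Gram matrices this is the entrywise product with the Cauchy kernel. For $f(x)=0$ and $f(y)=1$, the factor $\langle g_x,g_y\rangle$ does not depend on $j$, so \eqref{eq:factor} gives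
\[
\sum_{j:\,x_j\ne y_j}\langle v_{x,j},v_{y,j}\rangle=\langle g_x,g_y\rangle\sum_{j:\,x_j\ne y_j}\langle a_{x,j},a_{y,j}\rangle=1.
\]
The constraint is symmetric in $x$ and $y$, so this covers all pairs with $f(x)\ne f(y)$. Finally $\|v_{x,j}\|^2=\|a_{x,j}\|^2/(2b(x))$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $R$ have finite ratio, so that $b>0$ on $\mathrm{Dom}(f)$. Lemmas~\ref{lem:factor} and~\ref{lem:divide} give a feasible solution of \eqref{eq:dual} with
\begin{equation}\label{eq:weights}
\sum_{j=1}^n\|v_{x,j}\|^2=\frac{2c(x)}{2b(x)}=\frac{\mathrm{cost}(R,x)}{\mathrm{bias}_f(R,x)}\qquad\text{for all } x\in\mathrm{Dom}(f).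
\end{equation}
Thus $A(f)$ is at most the ratio of $R$. Minimizing over $R$ gives $\mathrm{Adv}^\pm(f)=A(f)\le\mathrm{LR}(f)$, and Theorem~\ref{thm:fact} gives $\mathrm{Q}(f)\le C\,\mathrm{LR}(f)$.
\end{proof}

Positivity of the bias enters only in Lemma~\ref{lem:divide}; for $b(x)\le0$ the function $g_x$ is not square integrable, and the ratio is infinite by definition. That $f$ takes two values enters in \eqref{eq:sdiff} and in the two forms of the blocks. No string outside $\mathrm{Dom}(f)$ appears, so partial functions need no separate treatment. Both obstacles from Section~\ref{sec:intro} disappear: the norms in \eqref{eq:norm} add up the expected cost rather than the depth, and \eqref{eq:weights} divides the cost of each input by the bias of the same input.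

\subsection{An asymmetric form}

Identity \eqref{eq:weights} holds input by input, and the constraints of \eqref{eq:dual} are unchanged when the vectors of $0$-inputs are multiplied by $\lambda$ and those of $1$-inputs by $1/\lambda$. So the maximum of the two one-sided ratios can be replaced by their geometric mean.

\begin{theorem}\label{thm:asym}
For every $R$ with finite ratio, with $M_i=\max_{x\in f^{-1}(i)}\mathrm{cost}(R,x)/\mathrm{bias}_f(R,x)$, we have $\mathrm{Adv}^\pm(f)\le\sqrt{M_0M_1}$. Hence $\mathrm{Q}(f)\le C\min_R\sqrt{M_0M_1}$.
\end{theorem}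

\begin{proof}
Let $(v_{x,j})$ be the solution in \eqref{eq:weights}. For $f(x)=0$, $f(y)=1$, the constraint and the Cauchy--Schwarz inequality give $1\le(\sum_j\|v_{x,j}\|^2)^{1/2}(\sum_j\|v_{y,j}\|^2)^{1/2}\le\sqrt{M_0M_1}$, so $M_0,M_1>0$. Rescale with $\lambda=(M_1/M_0)^{1/4}$. The largest total weights on the two sides become $\lambda^2M_0=\sqrt{M_0M_1}$ and $\lambda^{-2}M_1=\sqrt{M_0M_1}$. The last claim follows from Theorem~\ref{thm:fact}. (The minimum exists as in Remark~\ref{rem:min}: cost at least $\frac12$ gives $M_0,M_1\ge\frac12$, so $M_0M_1\le n^2$ forces $M_0,M_1\le2n^2$.)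
\end{proof}

\section{Parity and OR}\label{sec:sharp}

For $B\subseteq\{1,\dots,n\}$ let $x^B$ be $x$ with the bits in $B$ flipped, and write $x^i=x^{\{i\}}$.

\begin{proposition}\label{prop:parity}
For $f=\mathrm{PARITY}_n$, $\ \mathrm{Adv}^\pm(f)=\mathrm{LR}(f)=n$ for every $n\ge1$. So the constant $1$ in Theorem~\ref{thm:main} is optimal.
\end{proposition}

\begin{proof}
Let $(v_{x,j})$ be feasible for \eqref{eq:dual}. The inputs $x$ and $x^i$ have different parities and differ only in position $i$, so their constraint reads $\langle v_{x,i},v_{x^i,i}\rangle=1$. Sum over all $x$ and $i$, and use that $x\mapsto x^i$ is a bijection: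
\[
n2^n=\sum_{x,i}\langle v_{x,i},v_{x^i,i}\rangle\le\sum_{x,i}\tfrac12\bigl(\|v_{x,i}\|^2+\|v_{x^i,i}\|^2\bigr)=\sum_x\sum_i\|v_{x,i}\|^2\le2^n\max_x\sum_i\|v_{x,i}\|^2 .
\]
Hence $n\le A(f)\le\mathrm{LR}(f)\le n$.
\end{proof}

To see that the inequality can be far from tight we need a lower bound on $\mathrm{LR}$ that quantum algorithms do not obey. A set $B$ is a \emph{sensitive block} of $x\in\mathrm{Dom}(f)$ if $x^B\in\mathrm{Dom}(f)$ and $f(x^B)\ne f(x)$. Let $\mathrm{fbs}(f,x)$ be the maximum of $\sum_Bw_B$ over weights $w_B\ge0$ on the sensitive blocks of $x$ with $\sum_{B\ni i}w_B\le1$ for every $i$. The \emph{fractional block sensitivity} is $\mathrm{fbs}(f)=\max_x\mathrm{fbs}(f,x)$.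

\begin{proposition}\label{prop:or}
$\mathrm{LR}(f)\ge\frac12\,\mathrm{fbs}(f)$. In particular $n/2\le\mathrm{LR}(\mathrm{OR}_n)\le n$, while $\mathrm{Q}(\mathrm{OR}_n)=O(\sqrt n)$. So $\mathrm{LR}=O(\mathrm{Q})$ is false.
\end{proposition}

\begin{proof}
Let $R$ have finite ratio, fix $x$, and let $p_i$ be the probability that $R$ queries $i$ on $x$; then $\sum_ip_i=c(x)$. Let $B$ be a sensitive block of $x$. A tree that queries no index of $B$ on $x$ follows the same path on $x^B$ and has the same output. By $b(x^B)>0$, \eqref{eq:sdiff} and a union bound,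
\[
b(x)\le b(x)+b(x^B)=|s(x)-s(x^B)|\le2\Pr[R\text{ queries some } i\in B\text{ on } x]\le2\sum_{i\in B}p_i .
\]
Multiply by optimal weights $w_B$ and sum over $B$:
\[
\mathrm{fbs}(f,x)\,b(x)\le2\sum_ip_i\sum_{B\ni i}w_B\le2c(x).
\]
Thus $c(x)/b(x)\ge\frac12\,\mathrm{fbs}(f,x)$ for every $x$. For $\mathrm{OR}_n$ and $x=0^n$, weight $1$ on each singleton gives $\mathrm{fbs}\ge n$. The bound $\mathrm{Q}(\mathrm{OR}_n)=O(\sqrt n)$ is given by Grover's algorithm; it also follows from Example~\ref{ex:or} and Theorem~\ref{thm:fact}.
\end{proof}

\section{Linearized quantum query complexity}\label{sec:quantum}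

Lemma~\ref{lem:divide} asks only for a factorization \eqref{eq:factor}, and a quantum algorithm provides one as well. Let $U$ be a $T$-query algorithm, let $Z$ be the Pauli operator on its output qubit, and let
\[
W_x=U_x^\dagger ZU_x .
\]
This is the $2T$-query procedure that computes, applies the output phase, and uncomputes. The expected value of $(-1)^{\text{output}}$ is $\langle0|W_x|0\rangle$, so $W_x$, not $U_x$, is the object whose dependence on $x$ we must track. The analog of the expected cost is the total weight that $W_x$ places on non-null queries; the index $0$ lets part of the state idle for free, as a halted tree does. Let $\varphi_x^t$ be the state just before the $t$-th query when $W_x$ is applied to $|0\rangle$, and let $\Pi_j$ be the projection onto query index $j$. Define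
\[
q(U,x)=\sum_{t=1}^{2T}\sum_{j=1}^n\|\Pi_j\varphi_x^t\|^2,\qquad
\mathrm{LQ}(f)=\inf_U\ \max_{x\in\mathrm{Dom}(f)}\ \frac{q(U,x)}{\mathrm{bias}_f(U,x)},
\]
where the fraction is $+\infty$ if the bias is at most $0$. Both passes are counted: in general $ZU_x|0\rangle$ is not a multiple of $U_x|0\rangle$, so the uncomputation need not retrace the computation, and the factorization below pairs the forward states of one input with the backward states of the other.

\begin{theorem}\label{thm:lq}
For every non-constant partial Boolean function $f$,
\[
\tfrac1C\,\mathrm{Q}(f)\ \le\ \mathrm{Adv}^\pm(f)\ \le\ \mathrm{LQ}(f)\ \le\ \min\{\mathrm{LR}(f),\,6\,\mathrm{Q}(f)\}.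
\]
In particular $\mathrm{LQ}(f)=\Theta(\mathrm{Q}(f))$.
\end{theorem}

Thus in the quantum setting linearization changes the complexity only by a constant factor. The first inequality is Theorem~\ref{thm:fact}; we prove the other three. The chain $\mathrm{Adv}^\pm\le\mathrm{LQ}\le\mathrm{LR}$ is a second proof of Theorem~\ref{thm:main}.

\begin{proof}[Proof that $\mathrm{LQ}(f)\le6\,\mathrm{Q}(f)$]
Take an algorithm with $T=\mathrm{Q}(f)$ queries and error at most $1/3$. Each $\varphi_x^t$ is a unit vector, so $q(U,x)\le2T$, and the bias is at least $1-\frac23=\frac13$.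
\end{proof}

\begin{proof}[Proof that $\mathrm{LQ}(f)\le\mathrm{LR}(f)$]
Given $R$, we build an $n$-query algorithm $U$ with the same output distribution and $q(U,x)=\mathrm{cost}(R,x)$. The workspace consists of a register holding a tree $D$, history qubits $h_1,\dots,h_n$, and the output qubit; all qubits and the query register start at $0$. For $j\ge1$ let $H_j$ act on the query register by $|0\rangle\mapsto(|0\rangle+|j\rangle)/\sqrt2$ and $|j\rangle\mapsto(|0\rangle-|j\rangle)/\sqrt2$, fixing the other basis vectors, and let $H_0=I$. Then $H_jO_xH_j|0\rangle$ is $|0\rangle$ if $x_j=0$ and $|j\rangle$ if $x_j=1$, so one query reads one bit.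

First prepare $\sum_D\sqrt{\mu(D)}\,|D\rangle$. In step $t=1,\dots,n$, let $j$ be the index of the node of $D$ reached by following the answers $h_1,\dots,h_{t-1}$, or $j=0$ if these answers have led to a leaf. Apply $H_j$, then $O_x$, then $H_j$, and then, if $j\ge1$, the permutation that exchanges the basis states $|j\rangle|0\rangle$ and $|0\rangle|1\rangle$ of the query register and $h_t$. Apart from $O_x$, these operations are controlled on $(D,h_1,\dots,h_{t-1})$, which they do not change, so they are unitary and independent of $x$. After the step the query register is $|0\rangle$ and $h_t=x_j$. After $n$ steps every tree has halted; add the label of the leaf determined by $(D,h)$ to the output qubit. The branches of different $D$ are orthogonal, so the measured output is distributed as $R(x)$.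

Just before the $t$-th query, the query register on the branch of $D$ is $(|0\rangle+|j\rangle)/\sqrt2$ if $D$ makes at least $t$ queries on $x$, and $|0\rangle$ otherwise. Hence for $t\le n$ we have $\sum_{j\ge1}\|\Pi_j\varphi_x^t\|^2=\frac12\Pr[D\text{ makes at least } t\text{ queries on } x]$, and the forward pass has total weight $\frac12\mathrm{cost}(R,x)$.

For the backward pass let $S_x$ multiply the branch of each $D$ by $\sigma_D(x)$. Then $ZU_x|0\rangle=S_xU_x|0\rangle$. The operators $V_1,\dots,V_n$, $O_x$ and $\Pi_j$ preserve the branch of each $D$ and so commute with $S_x$; only $V_0$ does not, and $V_0^\dagger$ acts after the last query. Undoing $V_n,O_x,\dots,V_{n+1-r}$ therefore gives $\varphi_x^{n+r}=S_xO_x\varphi_x^{n+1-r}$ for $1\le r\le n$. Since $S_xO_x$ is a unitary commuting with $\Pi_j$, the backward pass has the same weight as the forward pass, and $q(U,x)=\mathrm{cost}(R,x)$.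
\end{proof}

\begin{proof}[Proof that $\mathrm{Adv}^\pm(f)\le\mathrm{LQ}(f)$]
Let $U$ have bias $b(x)>0$ on $\mathrm{Dom}(f)$. Put $s(x)=\langle0|W_x|0\rangle$. This is the probability of output $0$ minus that of output $1$, so $s(x)=(-1)^{f(x)}b(x)$ is real and \eqref{eq:sdiff} holds. Identity \eqref{eq:branch} located the difference between two inputs at a single node; its substitute is a telescoping sum over the $2T$ queries.

Write $W_x=B_{2T}O_xB_{2T-1}\cdots B_1O_xB_0$, where $B_t=V_t$ and $B_{2T-t}=V_t^\dagger$ for $0\le t<T$, and $B_T=V_T^\dagger ZV_T$. Then $B_t^\dagger=B_{2T-t}$ for all $t$. For $1\le t\le2T$ split $W_x$ at the $t$-th query: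
\[
W_x=L_t^xO_xR_t^x,\qquad L_t^x=B_{2T}O_x\cdots O_xB_t,\qquad R_t^x=B_{t-1}O_x\cdots O_xB_0 ,
\]
so that $\varphi_x^t=R_t^x|0\rangle$. Since $O_x^\dagger=O_x$,
\[
(L_t^x)^\dagger=B_t^\dagger O_x\cdots O_xB_{2T}^\dagger=B_{2T-t}O_x\cdots O_xB_0=R_{2T+1-t}^x .
\]
Let $G_t$ be the product that uses $O_y$ for the first $t$ queries and $O_x$ for the others. Then $G_0=W_x$, $G_{2T}=W_y$ and $G_{t-1}-G_t=L_t^x(O_x-O_y)R_t^y$, so $W_x-W_y=\sum_{t=1}^{2T}L_t^x(O_x-O_y)R_t^y$. Moreover $O_x-O_y=\sum_j((-1)^{x_j}-(-1)^{y_j})\Pi_j=2\sum_{j:x_j\ne y_j}(-1)^{x_j}\Pi_j$, and the null index does not occur because $x_0=y_0$. Taking the matrix element at $|0\rangle$ and using $\Pi_j=\Pi_j^\dagger\Pi_j$,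
\begin{equation}\label{eq:hybrid}
s(x)-s(y)=\sum_{j:\,x_j\ne y_j}\ \sum_{t=1}^{2T}2(-1)^{x_j}\bigl\langle\Pi_j\varphi_x^{2T+1-t},\,\Pi_j\varphi_y^t\bigr\rangle .
\end{equation}
The left factor depends only on $x$ and the right factor only on $y$. Define
\[
a_{x,j}=\sqrt2\,(-1)^{x_j}\bigoplus_{t=1}^{2T}\Pi_j\varphi_x^{2T+1-t}\ \ \text{if } f(x)=0,\qquad
a_{y,j}=\sqrt2\,\bigoplus_{t=1}^{2T}\Pi_j\varphi_y^t\ \ \text{if } f(y)=1,
\]
and regard these as vectors in a real Hilbert space with inner product $\mathrm{Re}\langle\cdot,\cdot\rangle$, which induces the same norm. The left side of \eqref{eq:hybrid} is real, so taking real parts and using \eqref{eq:sdiff} gives \eqref{eq:factor}. In both cases the direct sum runs over all $2T$ states, so $\sum_j\|a_{x,j}\|^2=2q(U,x)$. Lemma~\ref{lem:divide} yields a feasible solution of \eqref{eq:dual} in which $x$ has total weight $q(U,x)/b(x)$. Hence $A(f)\le\max_xq(U,x)/b(x)$, and taking the infimum over $U$ completes the proof.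
\end{proof}

\begin{thebibliography}{9}

\bibitem{BBGM}
Shalev Ben-David, Eric Blais, Mika G\"o\"os, Gilbert Maystre,
\emph{Randomised Composition and Small-Bias Minimax},
arXiv:2208.12896 (2022).

\bibitem{LMRSS}
T.~Lee, R.~Mittal, B.~Reichardt, R.~\v{S}palek, M.~Szegedy,
\emph{Quantum query complexity of state conversion},
FOCS 2011.

\bibitem{Rei}
B.~Reichardt,
\emph{Reflections for quantum query algorithms},
SODA 2011.

\end{thebibliography}
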